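# Iterated Whitehead products and the homotopy fibre of a polyhedral product of spheres

## 1. A complex with one strand for each multi-index

Fix integers $d_1,\dots,d_m\ge 2$ and put $n_i=d_i-1\ge 1$. For each $i\in[m]=\{1,\dots,m\}$ take two letters $u_i$ and $e_i$ of degrees $|u_i|=n_i$ and $|e_i|=d_i=n_i+1$, and form the chain complex of free abelian groups
$$B_i=\bigoplus_{a\ge 0}\mathbb Z\,u_i^a,\qquad C(i)=B_i\oplus B_ie_i,\qquad \partial u_i^a=0,\quad \partial(u_i^ae_i)=(-1)^{an_i}u_i^{a+1}. \tag{1}$$
Now let $\mathcal L$ be a simplicial complex on $[m]$. We require $\emptyset\in\mathcal L$, but we allow ghost vertices, that is, elements $i\in[m]$ with $\{i\}\notin\mathcal L$. For $I\subset[m]$ let $C_I\subset\bigotimes_{i=1}^m C(i)$ be the tensor product of the $C(i)$ for $i\in I$ and the $B_i$ for $i\notin I$, and set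
$$C(\mathcal L)=\sum_{I\in\mathcal L}C_I .$$
A basis of $C(\mathcal L)$ consists of the pure tensors of basis elements whose set of positions containing a letter $e_i$ is a simplex of $\mathcal L$. The differential of a tensor product carries the usual sign: passing $\partial$ over a factor $x$ costs $(-1)^{|x|}$. In particular $B:=\bigotimes_iB_i=C(\{\emptyset\})$ has zero differential.

The complex splits into small pieces. Write $\mathbf e_i$ for the $i$-th unit multi-index, give $u_i^a$ the multidegree $a\mathbf e_i$, and give $u_i^ae_i$ the multidegree $(a+1)\mathbf e_i$. By (1) the differential preserves multidegree, so $C(\mathcal L)=\bigoplus_{\alpha\in\mathbb Z^m_{\ge0}}C(\mathcal L)_\alpha$. For a multi-index $\alpha$ put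
$$N_\alpha=\sum_i\alpha_in_i,\qquad \operatorname{supp}\alpha=\{i:\alpha_i>0\}.$$
For a simplicial complex $\mathcal K$ and nonempty $J\subset[m]$ let $\mathcal K_J$ be the full subcomplex on $J$, and for $\alpha\ne0$ put $\mathcal K_\alpha=\mathcal K_{\operatorname{supp}\alpha}$. Recall that $\widetilde H_p(\mathcal K_J)$ is the homology of the augmented simplicial chain complex. This has one generator $[I]$ in degree $|I|-1$ for each $I\in\mathcal K_J$, including $[\emptyset]$ in degree $-1$, and $\partial[I]=\sum_{i\in I}(-1)^{\#\{k\in I:\,k<i\}}[I\setminus i]$.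

**Lemma 1.** Let $\alpha\neq 0$ and $J=\operatorname{supp}\alpha$. Then $C(\mathcal K)_\alpha$ is isomorphic to the augmented simplicial chain complex of $\mathcal K_J$, with $p$-simplices placed in degree $N_\alpha+p+1$. Also $C(\mathcal K)_0=\mathbb Z$, in degree $0$.

**Proof.** The case $\alpha=0$ is clear: only $1\otimes\dots\otimes1$ has multidegree $0$. Let $\alpha\ne0$. For $i\in J$ put $y_i=u_i^{\alpha_i}$, of degree $\alpha_in_i$, and $x_i=(-1)^{(\alpha_i-1)n_i}u_i^{\alpha_i-1}e_i$, of degree $(\alpha_i-1)n_i+n_i+1=\alpha_in_i+1$. Then $\partial x_i=y_i$. In multidegree $\alpha$ the $i$-th factor of a basis tensor is $y_i$ or $\pm x_i$ if $i\in J$, and it is $1$ if $i\notin J$. So a basis of $C(\mathcal K)_\alpha$ is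
$$x_I=\bigotimes_{i\in J}\bigl(x_i\text{ if }i\in I,\ y_i\text{ if }i\notin I\bigr),\qquad I\in\mathcal K_J,$$
and $|x_I|=N_\alpha+|I|$. To differentiate the $i$-th factor, $\partial$ passes the factors with $k<i$, which have degree $\alpha_kn_k$ or $\alpha_kn_k+1$ according to whether $k\notin I$ or $k\in I$. Hence
$$\partial x_I=\sum_{i\in I}\varepsilon_i(-1)^{\#\{k\in I:\,k<i\}}x_{I\setminus i},\qquad \varepsilon_i=(-1)^{\sum_{k<i}\alpha_kn_k}.$$
Put $X_I=\bigl(\prod_{i\in I}\varepsilon_i\bigr)x_I$. Since $\varepsilon_i^2=1$,
$$\partial X_I=\sum_{i\in I}(-1)^{\#\{k\in I:\,k<i\}}X_{I\setminus i}, \tag{2}$$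
so $X_I\mapsto[I]$ is the required isomorphism. $\square$

We write $u^\beta=u_1^{\beta_1}\otimes\cdots\otimes u_m^{\beta_m}$ and
$$u^\beta e_i=u_1^{\beta_1}\otimes\cdots\otimes u_i^{\beta_i}e_i\otimes\cdots\otimes u_m^{\beta_m},$$
which in multidegree $\alpha=\beta+\mathbf e_i$ equals $\pm X_{\{i\}}$.

**Example.** Let $m=2$, $d_1=d_2=2$, let $\mathcal K$ be two disjoint points, and let $\alpha=(2,1)$. The strand has basis $u_1^2\otimes u_2$ in degree $3$, and $u_1e_1\otimes u_2$, $u_1^2\otimes e_2$ in degree $4$. By (1), $\partial(u_1e_1\otimes u_2)=-u_1^2\otimes u_2$ and $\partial(u_1^2\otimes e_2)=u_1^2\otimes u_2$. So the homology is $\mathbb Z$ in degree $4$, generated by $u_1e_1\otimes u_2+u_1^2\otimes e_2$. In the notation of the proof, $X_{\{1\}}=-u_1e_1\otimes u_2$ and $X_{\{2\}}=u_1^2\otimes e_2$, and the generator is $X_{\{2\}}-X_{\{1\}}$. This is the class $[2]-[1]$ in $\widetilde H_0$ of two points.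

The complex serves two purposes. It computes the homology of the homotopy fibre of the inclusion of a polyhedral product of spheres into the full product. It is also explicit enough that the Hurewicz image of an iterated Whitehead product can be read off in it as a difference $[j]-[l]$ of two vertices. Together these decide when a certain wedge of iterated Whitehead products is the whole homotopy fibre.

## 2. Polyhedral products and wedges of Whitehead products

Let $\mathcal K$ be a simplicial complex on $[m]$, with every $i\in[m]$ a vertex. For a pair $(X,A)$ the polyhedral product is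
$$(X,A)^{\mathcal K}=\bigcup_{I\in\mathcal K}\prod_{i=1}^mY_i\subset X^m,\qquad Y_i=X\text{ if }i\in I,\quad Y_i=A\text{ if }i\notin I,$$
and the same formula is used when the pair $(X_i,A_i)$ depends on $i$. Put
$$Y=\prod_{i=1}^mS^{d_i},\qquad X_{\mathcal K}=\{y\in Y:\{i:y_i\ne *\}\in\mathcal K\},\qquad F_{\mathcal K}=\text{homotopy fibre of }X_{\mathcal K}\hookrightarrow Y .$$
When all $d_i=2$, $X_{\mathcal K}=(S^2,*)^{\mathcal K}$, and one model of the homotopy fibre is $(C\Omega S^2,\Omega S^2)^{\mathcal K}$: there is a homotopy fibration $(C\Omega S^2,\Omega S^2)^{\mathcal K}\to(S^2,*)^{\mathcal K}\to(S^2)^{\times m}$. Let $s_i\colon S^{d_i}\to X_{\mathcal K}$ be the inclusion of the $i$-th coordinate sphere.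

**Whitehead products.** For $a\in\pi_p(Z)$ and $b\in\pi_q(Z)$, the Whitehead product $[a,b]\in\pi_{p+q-1}(Z)$ is the composite of the attaching map $S^{p+q-1}\to S^p\vee S^q$ of the top cell of $S^p\times S^q$ with $a\vee b$. It is natural in $Z$, and it is zero exactly when $a\vee b$ extends over $S^p\times S^q$. In particular $[a,0]=0$, since one can extend by the projection to $S^p$.

**Selecting vertices.** For nonempty $J\subset[m]$ let $\widetilde b_0(\mathcal K_J)$ be the number of components of $\mathcal K_J$ minus one. Let $\Theta_{\mathcal K}(J)\subset J$ be the set of those $j\in J$ such that $j$ is the minimal vertex of its component of $\mathcal K_J$ and this component does not contain $\max J$. There is one such vertex for each component other than that of $\max J$, so $|\Theta_{\mathcal K}(J)|=\widetilde b_0(\mathcal K_J)$. For $\alpha\neq0$ put $\Theta_{\mathcal K}(\alpha)=\Theta_{\mathcal K}(\operatorname{supp}\alpha)$.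

**Example.** Let $\mathcal K$ on $[3]$ consist of the edge $\{1,2\}$ and the isolated vertex $3$. Then $\Theta_{\mathcal K}(\{1,2,3\})=\{1\}$, $\Theta_{\mathcal K}(\{1,3\})=\{1\}$, $\Theta_{\mathcal K}(\{2,3\})=\{2\}$, and $\Theta_{\mathcal K}(J)=\emptyset$ for the other nonempty $J$, since their full subcomplexes are connected.

For $\alpha\ne0$ and $j\in\Theta_{\mathcal K}(\alpha)$ list the multi-index $\alpha-\mathbf e_j$ (each $i$ repeated $(\alpha-\mathbf e_j)_i$ times) in nondecreasing order $i_1\le\dots\le i_k$, and let
$$c(\alpha-j,j;\underline s)=[s_{i_1},[s_{i_2},\dots,[s_{i_k},s_j]\dots]]\colon S^{N_\alpha+1}\to X_{\mathcal K}.$$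
The dimension is right: $d_j+\sum_t(d_{i_t}-1)=1+n_j+\sum_tn_{i_t}=N_\alpha+1$. Take the wedge of all these maps,
$$f_{\mathcal K}\colon\bigvee_{\alpha\ne0}(S^{N_\alpha+1})^{\vee\widetilde b_0(\mathcal K_\alpha)}\to X_{\mathcal K},$$
where a wedge of zero copies is a point. For $d_i=2$ throughout, $N_\alpha=|\alpha|$. We shall see in Section 4 that $f_{\mathcal K}$ becomes null-homotopic in $Y$ and lifts, uniquely up to homotopy, to $\widehat f_{\mathcal K}$ with values in $F_{\mathcal K}$.

**Flag and chordal.** $\mathcal K$ is flag if every set of vertices that are pairwise joined by edges spans a simplex. A graph is chordal if it has no induced cycle of length $\ge4$. $\mathcal K^1$ is the 1-skeleton, viewed as a graph.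

Here is the question, taken from Panov, Theriault and Vylegzhanin, "Iterated Whitehead products in the homotopy groups of polyhedral products", arXiv:2606.13165 (2026): for $d_i=2$, prove or disprove the conjecture that $\widehat f_{\mathcal K}$ is a homotopy equivalence when $\mathcal K$ is flag with chordal $\mathcal K^1$. The conjecture is true, and its hypothesis is also necessary.

**Theorem A.** For every $\mathcal K$ (and all $d_i\ge2$):

1. $\widetilde H_*(F_{\mathcal K};\mathbb Z)\cong\bigoplus_{\alpha\ne0}\bigoplus_{p\ge0}\widetilde H_p(\mathcal K_\alpha;\mathbb Z)$, with $\widetilde H_p(\mathcal K_\alpha)$ placed in degree $N_\alpha+p+1$.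
2. Under (1), $\widehat f_{\mathcal K}$ sends the fundamental class of the sphere indexed by $(\alpha,j)$ to $\pm([j]-[\max\operatorname{supp}\alpha])\in\widetilde H_0(\mathcal K_\alpha)$. Hence $(\widehat f_{\mathcal K})_*$ is a split injection with image $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha)$.
3. The following are equivalent: (a) $\widehat f_{\mathcal K}$ is a homotopy equivalence; (b) $\widehat f_{\mathcal K}$ is an isomorphism on $H_*(-;R)$ for some commutative ring $R\neq0$; (c) $\mathcal K$ is flag and $\mathcal K^1$ is chordal.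

The conjecture is (c)$\Rightarrow$(a) with all $d_i=2$. The second theorem says which other choices of brackets work equally well.

**Theorem B.** For each $\alpha\ne0$ choose a family of iterated products $[s_{i_1},[\dots,[s_{i_k},s_j]\dots]]$, where $i_1,\dots,i_k$ is the multiset $\alpha-\mathbf e_j$ in any order with $i_k\ne j$. Let $\Gamma_\alpha$ be the multigraph on the vertex set $\pi_0(\mathcal K_\alpha)$ with one edge joining the components of $j$ and $i_k$ for each chosen product. The wedge of these products lifts to $F_{\mathcal K}$. The lift is a homotopy equivalence if and only if $\mathcal K$ is flag with chordal $\mathcal K^1$ and every $\Gamma_\alpha$ is a tree. (For $|\operatorname{supp}\alpha|=1$ no product is chosen.)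

## 3. Two points, a hollow triangle and a square

Take $d_i=2$ throughout this section.

If $\mathcal K$ is the full simplex, then $X_{\mathcal K}=Y$, the fibre is contractible, every $\mathcal K_J$ is connected, and $f_{\mathcal K}$ is a map from a point. So $\widehat f_{\mathcal K}$ is an equivalence.

Let $\mathcal K$ be two points. Then $X_{\mathcal K}=S^2\vee S^2$, and by the classical description of the fibre of $S^2\vee S^2\to S^2\times S^2$ we have $F_{\mathcal K}\simeq\Sigma\,\Omega S^2\wedge\Omega S^2$. Since $H_*(\Omega S^2)$ is $\mathbb Z$ in each degree $\ge0$, the reduced homology of $F_{\mathcal K}$ has one copy of $\mathbb Z$ in degree $a+b+1$ for each pair $a,b\ge1$. On the other side, $\Theta_{\mathcal K}(\alpha)$ is nonempty only for $\alpha=(a,b)$ with $a,b\ge1$, where it is $\{1\}$. So the source of $f_{\mathcal K}$ has one sphere $S^{a+b+1}$ for each such pair, mapped by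
$$[\underbrace{s_1,[\dots,[s_1}_{a-1},[\underbrace{s_2,[\dots,[s_2}_{b},s_1]\dots]]\dots]].$$
The ranks agree. What has to be shown is that the homology classes hit are generators and not, for example, twice a generator.

Let $\mathcal K=\partial\Delta^2$ be the hollow triangle. All $\mathcal K_J$ with $J\neq\emptyset$ are connected, so the source of $f_{\mathcal K}$ is a point. But $X_{\mathcal K}\subset(S^2)^3$ is the complement of the open 6-cell, so $\pi_5(F_{\mathcal K})\cong\pi_6(Y,X_{\mathcal K})\cong H_6(Y,X_{\mathcal K})=\mathbb Z$ by the relative Hurewicz theorem, and $F_{\mathcal K}$ is not contractible. So $\widehat f_{\mathcal K}$ is not an equivalence. Here $\mathcal K$ is not flag.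

Let $\mathcal K$ be the square with edges $12,23,34,41$. It is flag, but $\mathcal K^1$ is not chordal. A set of at most two opposite vertices is a simplex only if it has at most one element, and every adjacent pair is a simplex, so $X_{\mathcal K}=(S^2\vee S^2)\times(S^2\vee S^2)$, with coordinates $\{1,3\}$ and $\{2,4\}$. Hence $F_{\mathcal K}\simeq F'\times F'$, where $F'$ is the fibre for two points, with $H_k(F')$ of rank $k-2$ for $k\ge3$. By the Künneth formula $H_6(F_{\mathcal K})$ has rank $4+4+1=9$, the last $1$ coming from $H_3\otimes H_3$. The only $J$ with disconnected $\mathcal K_J$ are $\{1,3\}$ and $\{2,4\}$, so the source of $f_{\mathcal K}$ has $H_6$ of rank $4+4=8$. Again $\widehat f_{\mathcal K}$ is not an equivalence.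

## 4. Moore paths, lifts and what remains to be shown

The purpose of this section is to fix a model of $F_{\mathcal K}$ on which a monoid acts strictly, to construct the lifts, and to reduce the theorems to integral homology.

**The model.** Let $PS^d$ be the space of Moore paths $(\gamma,\ell)$ in $S^d$ starting at $*$, where $\ell\ge0$ is the length. Evaluation at the end is a fibration $PS^d\to S^d$ with contractible total space. Its fibre is the strictly associative monoid $\Omega S^d$ of Moore loops, with the loop of length $0$ as unit. The monoid acts on $PS^d$ from the left: $\omega\cdot\gamma$ is "first $\omega$, then $\gamma$". The action does not change the end point. Put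
$$M=\prod_i\Omega S^{d_i},\qquad q\colon\prod_iPS^{d_i}\to Y,\qquad F_{\mathcal L}:=q^{-1}(X_{\mathcal L})=(PS^{d_i},\Omega S^{d_i})^{\mathcal L},$$
for any simplicial complex $\mathcal L$ on $[m]$ with $\emptyset\in\mathcal L$. As $q$ is a fibration with contractible total space, $F_{\mathcal L}$ is a model of the homotopy fibre of $X_{\mathcal L}\to Y$. Whether a lift is a homotopy equivalence does not depend on the model. $M$ acts on every $F_{\mathcal L}$. Two cases will be used all the time:
$$F_{\{\emptyset\}}=M;\qquad \mathcal P=\{\emptyset,\{1\},\dots,\{m\}\},\quad W:=X_{\mathcal P}=\bigvee_iS^{d_i},\quad F_1:=F_{\mathcal P}=q^{-1}(W).$$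
Since all $i$ are vertices of $\mathcal K$, $F_1\subset F_{\mathcal K}$.

**Lifts exist.** Let $c=[s_{i_1},[\dots,[s_{i_k},s_j]\dots]]$ with $l:=i_k\ne j$. All $s_i$ land in $W$, so we may regard $c$ as a map $S^r\to W$. In $Y$ the map $s_l\vee s_j$ extends over $S^{d_l}\times S^{d_j}$, because $l\neq j$. So $[s_l,s_j]$ is null in $Y$, and since $[a,0]=0$, $c$ is null in $Y$. Hence $c$ lifts to $\widehat c\colon S^r\to F_1$, and the composite of $\widehat c$ with $F_1\subset F_{\mathcal K}$ lifts the corresponding map to $X_{\mathcal K}$. This applies to $f_{\mathcal K}$. Indeed, if $j\in\Theta_{\mathcal K}(\alpha)$ and $J=\operatorname{supp}\alpha$, then the component of $j$ does not contain $\max J$, so $j\ne\max J$. Hence $\max J$ still occurs in $\alpha-\mathbf e_j$, and in nondecreasing order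
$$i_k=\max J\neq j. \tag{3}$$

**Lifts are unique.** For $r\ge2$ the map $\pi_r(X_{\mathcal K})\to\pi_r(Y)=\bigoplus_i\pi_r(S^{d_i})$ is a split surjection with right inverse $\sum_i(s_i)_*$. $X_{\mathcal K}$ and $Y$ are simply connected, since their only $0$-cell is the base point and they have no $1$-cells. The long exact sequence therefore shows that $F_{\mathcal K}$ is connected and simply connected and that $\pi_r(F_{\mathcal K})\to\pi_r(X_{\mathcal K})$ is injective for all $r\geq 1$. So a lift of a map from a wedge of spheres is unique up to homotopy.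

**Reduction to homology.** $F_{\mathcal K}$ has the homotopy type of a CW complex (Milnor, *On spaces having the homotopy type of a CW-complex*, 1959). All spheres in our wedges are simply connected: an inner bracket with $i_k\ne j$ forces $N_\alpha\ge n_l+n_j\ge2$, so they have dimension $N_\alpha+1\ge3$. By Whitehead's theorem a map from such a wedge to $F_{\mathcal K}$ is a homotopy equivalence if and only if it is an isomorphism on integral homology.

Two things remain: to compute $H_*(F_{\mathcal K})$, and to find the Hurewicz image of each $\widehat c$ in it.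

## 5. The small complex computes $H_*(F_{\mathcal L})$

Let $S_*$ be singular chains and $\times$ the Eilenberg–Zilber (shuffle) cross product. It is natural, associative, unital for points, and graded commutative: interchanging two factors costs the sign $(-1)^{|a||b|}$. Together with loop composition it makes $S_*(\Omega S^{d_i})$ a differential graded algebra and $S_*(PS^{d_i})$ a left dg-module over it.

Let $z_i\in S_{n_i}(\Omega S^{d_i})$ be a cycle representing the Hurewicz image $u_i$ of the adjoint of $\mathrm{id}_{S^{d_i}}$. Since $PS^{d_i}$ is contractible and $n_i\ge1$, there is $w_i\in S_{d_i}(PS^{d_i})$ with $\partial w_i=z_i$. Define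
$$\kappa_i\colon C(i)\to S_*(PS^{d_i}),\qquad u_i^a\mapsto z_i^a,\quad u_i^ae_i\mapsto z_i^aw_i .$$
This is a chain map, since $\partial(z_i^aw_i)=(-1)^{an_i}z_i^a\,\partial w_i=(-1)^{an_i}z_i^{a+1}$, in agreement with (1). By the theorem of Bott and Samelson, $H_*(\Omega S^{d_i})$ is the tensor algebra $T(u_i)$. So $\kappa_i$ restricts to a quasi-isomorphism $B_i\to S_*(\Omega S^{d_i})$. Also $\kappa_i$ itself is a quasi-isomorphism: in $C(i)$ the element $u_i^ae_i$ goes to $\pm u_i^{a+1}$, so $H_*(C(i))=\mathbb Z\cdot 1$ in degree $0$, which is $H_*(PS^{d_i})$.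

**Lemma 2.** The map $\kappa=\times\circ\bigotimes_i\kappa_i\colon C(\mathcal L)\to S_*(F_{\mathcal L})$ is a quasi-isomorphism, natural for inclusions of $\mathcal L$.

**Proof.** For $I\in\mathcal L$, $\kappa$ sends $C_I$ into $S_*(F_{\Delta^I})\subset S_*(F_{\mathcal L})$, where $\Delta^I$ is the complex of all subsets of $I$. So $\kappa$ is defined, and naturality is clear. Now we prove that it is a quasi-isomorphism.

**Full simplices.** Let $\mathcal L=\Delta^I$, including $I=\emptyset$. Then $F_{\Delta^I}$ is the product of $PS^{d_i}$ for $i\in I$ and $\Omega S^{d_i}$ for $i\notin I$, and $C(\Delta^I)=C_I$. A quasi-isomorphism of non-negatively graded free complexes is a chain homotopy equivalence, so a tensor product of such maps is again one. With the Eilenberg–Zilber theorem this gives the claim.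

**The inductive set-up.** The purpose is to compare relative terms. Induct on the number of simplices. If $\mathcal L\ne\{\emptyset\}$, let $I\ne\emptyset$ be a maximal simplex and $\mathcal L'=\mathcal L\setminus\{I\}$. The claim holds for $\mathcal L'$ and for $\partial\Delta^I$ by induction ($\partial\Delta^I$ has fewer simplices than $\Delta^I\subset\mathcal L$), and for $\Delta^I$ by the previous step. By the five lemma
$$C_I/C(\partial\Delta^I)\to S_*(F_{\Delta^I})/S_*(F_{\partial\Delta^I})$$
is a quasi-isomorphism. Looking at bases, $C(\mathcal L)/C(\mathcal L')$ has as basis the tensors whose set of $e$-positions is exactly $I$, and so has $C_I/C(\partial\Delta^I)$. Hence $C(\mathcal L)/C(\mathcal L')=C_I/C(\partial\Delta^I)$.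

**Excision.** The purpose is to show that $H_*(F_{\Delta^I},F_{\partial\Delta^I})\to H_*(F_{\mathcal L},F_{\mathcal L'})$ is an isomorphism. The set $X_{\mathcal L}\setminus X_{\mathcal L'}=\{y:y_i\ne*\Leftrightarrow i\in I\}$ is one open cell $\mathring e_I$. So $X_{\mathcal L}$ is $X_{\mathcal L'}$ with this cell attached, and $X_{\Delta^I}$ is $X_{\partial\Delta^I}$ with the same cell attached. Let $U=X_{\mathcal L}\setminus\{\text{centre of }\mathring e_I\}$. Pushing radially, $U$ deformation retracts to $X_{\mathcal L'}$, and $U\cap X_{\Delta^I}$ to $X_{\partial\Delta^I}$. As $q$ is a fibration, restricting it to a subspace that is included by a homotopy equivalence gives a homotopy equivalence of total spaces. So $F_{\mathcal L'}\to q^{-1}(U)$ and $F_{\partial\Delta^I}\to q^{-1}(U\cap X_{\Delta^I})$ are homotopy equivalences, and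
$$H_*(F_{\mathcal L},F_{\mathcal L'})\cong H_*(F_{\mathcal L},q^{-1}(U)),\qquad H_*(F_{\Delta^I},F_{\partial\Delta^I})\cong H_*(F_{\Delta^I},q^{-1}(U\cap X_{\Delta^I})).$$
Excise the closed set $F_{\mathcal L'}$ from the first pair; it lies in the open set $q^{-1}(U)$. In the same way excise $F_{\partial\Delta^I}$ from the second pair. Both groups become $H_*\bigl(q^{-1}(\mathring e_I),\,q^{-1}(\mathring e_I\setminus\text{centre})\bigr)$, compatibly with the inclusion.

**Conclusion.** Hence $C(\mathcal L)/C(\mathcal L')\to S_*(F_{\mathcal L})/S_*(F_{\mathcal L'})$ is a quasi-isomorphism. So is $C(\mathcal L')\to S_*(F_{\mathcal L'})$, and the five lemma gives the claim for $\mathcal L$. $\square$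

**Proof of Theorem A(1).** By Lemma 2, $H_*(F_{\mathcal K})=H_*(C(\mathcal K))$. By Lemma 1 the strand $\alpha=0$ contributes $\mathbb Z$ in degree $0$, and the strand $\alpha\neq0$ contributes $\widetilde H_p(\mathcal K_\alpha)$ in degree $N_\alpha+p+1$ for $p\ge-1$. As $\operatorname{supp}\alpha$ is nonempty and consists of vertices of $\mathcal K$, $\widetilde H_{-1}(\mathcal K_\alpha)=0$. $\square$

From now on we regard $\widetilde H_0(\mathcal K_\alpha)$ as a subgroup of $H_{N_\alpha+1}(F_{\mathcal K})$. There $[j]-[l]$ is the class of the cycle $X_{\{j\}}-X_{\{l\}}$.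

## 6. Why the Hurewicz image is invisible in $X_{\mathcal K}$, and where it is visible

A natural first attempt is to read the Hurewicz image of $\widehat c\colon S^r\to F_{\mathcal K}$ from the composite $c\colon S^r\to F_{\mathcal K}\to X_{\mathcal K}$, which is given explicitly. This stops at once. The suspension of a Whitehead product is null-homotopic, so $c$ induces zero on $H_r$, and all the Hurewicz images in question lie in the kernel of $H_r(F_{\mathcal K})\to H_r(X_{\mathcal K})$. Although $\pi_r(F_{\mathcal K})\to\pi_r(X_{\mathcal K})$ is injective, the homology class of $\widehat c$ cannot be recovered from that of $c$. A Whitehead product is visible in homology only after looping: the adjoint $c^\#\colon S^{r-1}\to\Omega W$ has as Hurewicz image a nested commutator in the Pontryagin ring $H_*(\Omega W)$. But this ring is not where $H_r(F_{\mathcal K})$ lives.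

The way across is a pair of spaces. Let $PW$ be the Moore path space of $W$, with fibre $\Omega W$. Both
$$PW\to W\quad(\text{fibre }\Omega W)\qquad\text{and}\qquad F_1\to W\quad(\text{fibre }M)$$
are fibrations over $W$, so both relative groups $\pi_r(PW,\Omega W)$ and $\pi_r(F_1,M)$ equal $\pi_r(W)$. The pair $(PW,\Omega W)$ has the homology of $\Omega W$ shifted by one, because $PW$ is contractible, so it sees commutators. The pair $(F_1,M)$ sees $H_r(F_1)$: every monomial of positive degree in $B=H_*(M)$ is a boundary in $C(\mathcal P)$, so $H_r(F_1)\to H_r(F_1,M)$ loses nothing for $r>0$. One computes in the first pair and reads the answer in the second.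

We recall the facts used. For maps $a\colon S^p\to\Omega Z$, $b\colon S^q\to\Omega Z$ the commutator map $S^p\times S^q\to\Omega Z$ is null-homotopic on $S^p\vee S^q$ and induces the Samelson product $S^{p+q}=S^p\wedge S^q\to\Omega Z$. The adjoint of a Whitehead product is, up to sign, the Samelson product of the adjoints. The Hurewicz image of a Samelson product is the graded commutator $[x,y]=xy-(-1)^{|x||y|}yx$ of the Hurewicz images in the Pontryagin ring (Samelson 1953; G. W. Whitehead, *Elements of Homotopy Theory*, Ch. X).

## 7. A nested bracket is a difference of two vertices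

Fix $\alpha$, a vertex $j\in\operatorname{supp}\alpha$, and an ordering $i_1,\dots,i_k$ of the multiset $\alpha-\mathbf e_j$ with $l:=i_k\ne j$. Put $r=N_\alpha+1\ge3$, let $c=[s_{i_1},[\dots,[s_{i_k},s_j]\dots]]\colon S^r\to W$, and let $\widehat c\colon S^r\to F_1$ be the lift of Section 4.

**Proposition 3.** The Hurewicz image of $S^r\xrightarrow{\ \widehat c\ }F_1\subset F_{\mathcal K}$ is $\pm([j]-[l])\in\widetilde H_0(\mathcal K_\alpha)\subset H_r(F_{\mathcal K})$.

**Step 1: comparing the two pairs.** The purpose is to replace $\widehat c$ by a class in $(PW,\Omega W)$. Let $p_i\colon W\to S^{d_i}$ be the pinch maps. The map $\gamma\mapsto(p_1\gamma,\dots,p_m\gamma)$ sends a path in $W$ ending at $w$ to a point of $\prod_iPS^{d_i}$ lying over $w\in W\subset Y$. So it is a map of pairs over $W$,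
$$\Phi\colon(PW,\Omega W)\to(F_1,M).$$
It is equivariant along the monoid homomorphism $\Omega W\to M$ given by the same formula. Let $\theta\colon H_*(\Omega W)\to H_*(M)=B$ be the induced ring map. The identification of $B$ with $H_*(M)$ comes from Lemma 2 with $\mathcal L=\{\emptyset\}$, and by graded commutativity of cross products it is one of rings, where $B=\bigotimes_iB_i$ is the graded tensor product. Thus $u_iu_k=(-1)^{n_in_k}u_ku_i$ in $B$ for $i\ne k$.

Let $\widetilde c\in\pi_r(PW,\Omega W)$ correspond to $c\in\pi_r(W)$. Then $\partial\widetilde c=\pm c^\#\in\pi_{r-1}(\Omega W)$. Both $\Phi_*\widetilde c$ and the image of $\widehat c$ in $\pi_r(F_1,M)$ map to $c$ under the isomorphism $\pi_r(F_1,M)\to\pi_r(W)$, so they agree. Write $h$ for Hurewicz maps and $\iota\colon H_r(F_1)\to H_r(F_1,M)$. Then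
$$\iota\,h(\widehat c)=\Phi_*h(\widetilde c),\qquad \partial h(\widetilde c)=\pm h(c^\#). \tag{4}$$

**Step 2: the basic relative classes.** The purpose is to name classes in both pairs and to know how $\Phi_*$ and the monoid action treat them. Let $u_i\in H_{n_i}(\Omega W)$ be the Hurewicz image of the adjoint of $s_i$. As $PW$ is contractible and $n_i\ge1$, there is a unique class $e_i\in H_{d_i}(PW,\Omega W)$ with $\partial e_i=u_i$. The image of $[w_i]$ under $(PS^{d_i},\Omega S^{d_i})\to(PW,\Omega W)$ has this boundary, so it is $e_i$. The composite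
$$(PS^{d_i},\Omega S^{d_i})\to(PW,\Omega W)\xrightarrow{\ \Phi\ }(F_1,M)$$
sends a path $\gamma$ of length $\ell$ to $(\mathrm{const}_\ell,\dots,\gamma,\dots,\mathrm{const}_\ell)$. Shrinking the lengths of the constant paths from $\ell$ to $0$ is a homotopy of maps of pairs, and it ends at $\gamma\mapsto(1,\dots,\gamma,\dots,1)$. Hence $\Phi_*e_i$ is the class of $\kappa(1\otimes\dots\otimes e_i\otimes\dots\otimes1)$, which we again call $e_i$. In the same way $\theta(u_i)=1\otimes\dots\otimes u_i\otimes\dots\otimes1$, again called $u_i$.

By Lemma 2 for $\mathcal P$ and $\{\emptyset\}$, $H_*(F_1,M)=H_*(C(\mathcal P)/B)$. The quotient $C(\mathcal P)/B$ has the basis of all $u^\beta e_i$. Its differential is zero, since $\partial(u^\beta e_i)\in B$. So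
$$H_*(F_1,M)=C(\mathcal P)/B=\bigoplus_iB_1\otimes\cdots\otimes B_ie_i\otimes\cdots\otimes B_m. \tag{5}$$
The class $u^\beta\in B=H_*(M)$ acts on $e_i$ by multiplying $z_1^{\beta_1}\times\dots\times z_m^{\beta_m}$ with $1\times\dots\times w_i\times\dots\times1$ coordinate by coordinate. Moving each factor to its coordinate costs only a sign, so
$$u^\beta\cdot e_i=\pm u^\beta e_i. \tag{6}$$

**Step 3: from a commutator to a relative class.** The purpose is to express $h(\widetilde c)$ through the $e_i$. The group $H_*(PW,\Omega W)$ is a left $H_*(\Omega W)$-module with $\partial(te)=(-1)^{|t|}t\,\partial e$, and $\partial\colon H_r(PW,\Omega W)\to H_{r-1}(\Omega W)$ is injective as $PW\simeq*$. Let $T=\mathbb Z\langle v_1,\dots,v_m\rangle$ be the free graded ring with $|v_i|=n_i$, with $v_i\mapsto u_i\in H_*(\Omega W)$, and let $t\mapsto\bar t$ be the composite $T\to H_*(\Omega W)\xrightarrow{\theta}B$. Every $x\in T$ of positive degree can be written uniquely as $x=\sum_ix_iv_i$. Put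
$$D(x)=\sum_i(-1)^{n_i}\,\bar x_i\cdot e_i\in H_*(F_1,M),\qquad \xi=\sum_i(-1)^{n_i}\,x_ie_i\in H_*(PW,\Omega W),$$
where in $\xi$ the image of $x_i$ in $H_*(\Omega W)$ acts. Let $x$ be homogeneous. Then $|x_i|=|x|-n_i$, so
$$\partial\xi=\sum_i(-1)^{n_i+|x_i|}x_iu_i=(-1)^{|x|}x .$$
As $\partial$ is injective, any class with boundary $\pm x$ equals $\pm\xi$. By equivariance of $\Phi$ and Step 2, $\Phi_*\xi=D(x)$.

By the facts recalled in Section 6, $h(c^\#)$ is $\pm$ the image of
$$x=[v_{i_1},[\dots,[v_{i_k},v_j]\dots]]\in T .$$
By (4), $h(\widetilde c)=\pm\xi$ and $\iota h(\widehat c)=\pm D(x)$.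

**Step 4: computing $D(x)$.** The purpose is to see that of all the monomials in the nested commutator only two survive. For the innermost bracket, $[v_l,v_j]=v_lv_j\mp v_jv_l$ with $l\neq j$. The coefficient of $v_j$ is $v_l$ and that of $v_l$ is $\mp v_j$, so
$$D([v_l,v_j])=\pm\bar v_l\cdot e_j\pm\bar v_j\cdot e_l,\qquad\overline{[v_l,v_j]}=0,$$
the latter because $u_l$ and $u_j$ graded-commute in $B$. Now let $y\in T$ be homogeneous of positive degree with $\bar y=0$. In $[v_i,y]=v_iy\mp yv_i$ the coefficient of $v_k$ is $v_iy_k\mp\delta_{ik}y$. Applying the bar kills the second term, and therefore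
$$D([v_i,y])=\bar v_i\cdot D(y),\qquad\overline{[v_i,y]}=\bar v_i\bar y\mp\bar y\bar v_i=0. \tag{7}$$
Nothing here is assumed about $i$: it may repeat, or equal $j$ or $l$. By induction from the inside out,
$$D(x)=\bar v_{i_1}\cdots\bar v_{i_{k-1}}\cdot(\pm\bar v_l\cdot e_j\pm\bar v_j\cdot e_l)=\pm u^{\alpha-\mathbf e_j}e_j\pm u^{\alpha-\mathbf e_l}e_l, \tag{8}$$
where we reordered the factors using $u_iu_k=\pm u_ku_i$ and applied (6).

**Step 5: back to absolute homology.** The purpose is to lift (8) from $H_r(F_1,M)$ to $H_r(F_1)$ and to fix the relative sign. By Lemma 2 represent $h(\widehat c)\in H_r(F_1)=H_r(C(\mathcal P))$ by a cycle $b+\zeta$ with $b\in B$ and $\zeta$ in the span of the $u^\beta e_i$. The image of this cycle in $C(\mathcal P)/B$ represents $\iota h(\widehat c)=\pm D(x)$. Since by (5) that complex has zero differential, $\zeta=\pm D(x)$ exactly. As $\partial b=0$, also $\partial\zeta=0$. Moreover $b$ has positive degree, and each monomial of positive degree is a boundary in $C(\mathcal P)$: $u^\beta=\pm\partial(u^{\beta-\mathbf e_i}e_i)$ if $\beta_i\ge1$. So $h(\widehat c)=[\zeta]$.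 By naturality of $\kappa$, its image in $H_r(F_{\mathcal K})$ is the class of
$$\zeta=\pm u^{\alpha-\mathbf e_j}e_j\pm u^{\alpha-\mathbf e_l}e_l=\pm X_{\{j\}}\pm X_{\{l\}}\in C(\mathcal K)_\alpha .$$
By (2), $\partial X_{\{j\}}=\partial X_{\{l\}}=X_\emptyset\ne0$. As $\partial\zeta=0$, the two signs are opposite, so $\zeta=\pm(X_{\{j\}}-X_{\{l\}})$. $\square$

The signs were not tracked through the bracket; the equation $\partial\zeta=0$ recovers the only one that matters.

**A check by hand.** Take two points, $d_1=d_2=2$, and $c=[s_1,[s_2,s_1]]$. Then $\alpha=(2,1)$, $j=1$, $l=2$. In $T$ both generators have degree $1$, so $y=[v_2,v_1]=v_2v_1+v_1v_2$ and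
$$[v_1,y]=v_1y-yv_1=v_1v_1v_2-v_2v_1v_1 .$$
Reading off the last letters, $D([v_1,y])=-u_1^2\cdot e_2+u_2u_1\cdot e_1$. In $B$ we have $u_2u_1=-u_1\otimes u_2$, and $(u_1\otimes u_2)\cdot(e_1\otimes1)=u_1e_1\otimes u_2$ because $|e_1|=2$. So $D([v_1,y])=-(u_1e_1\otimes u_2+u_1^2\otimes e_2)$, which is minus the generator found in the example of Section 1, and equals $X_{\{1\}}-X_{\{2\}}$. In particular it is a generator and not a multiple of one.

**Where $i_k\neq j$ is used.** If the innermost bracket were $[s_j,s_j]$ with $d_j=2$, then $[v_j,v_j]=2v_j^2$ and $\overline{[v_j,v_j]}=2u_j^2\ne0$. The induction based on (7) could not start, in agreement with the fact that $[s_j,s_j]$ is not null in $Y$: its adjoint has Hurewicz image $2u_j^2\neq 0$ in $H_*(M)$, so it has no lift.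

## 8. Bases of $\widetilde H_0$, and vanishing of the rest

**Proof of Theorem A(2).** Let $\alpha\ne0$, $J=\operatorname{supp}\alpha$, $j\in\Theta_{\mathcal K}(\alpha)$. By (3) the last index is $i_k=\max J\ne j$, so Proposition 3 gives the class $\pm([j]-[\max J])$. As $j$ runs over $\Theta_{\mathcal K}(J)$, exactly one vertex is taken from each component of $\mathcal K_J$ other than that of $\max J$. Hence the classes $[j]-[\max J]$ form a $\mathbb Z$-basis of $\widetilde H_0(\mathcal K_J)=\ker(\mathbb Z^{\pi_0(\mathcal K_J)}\to\mathbb Z)$. Taking all $\alpha$ together, $(\widehat f_{\mathcal K})_*$ maps the reduced homology of the wedge isomorphically onto $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha)$. By Theorem A(1) this is a direct summand of $\widetilde H_*(F_{\mathcal K})$. $\square$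

**Proof of Theorem A(3).** First we turn (b) into a condition on $\mathcal K$. The complexes $C(\mathcal K)$ and $S_*(F_{\mathcal K})$ are free and non-negatively graded, so $\kappa$ is a chain homotopy equivalence and $C(\mathcal K)\otimes R$ computes $H_*(F_{\mathcal K};R)$. As in Theorem A(1), $\widetilde H_*(F_{\mathcal K};R)$ is the sum of the $\widetilde H_p(\mathcal K_\alpha;R)$. The fundamental classes again go to $\pm([j]-[\max\operatorname{supp}\alpha])$, and these form an $R$-basis of $\bigoplus_{\alpha\ne0}\widetilde H_0(\mathcal K_\alpha;R)$. Every nonempty $J$ is the support of some $\alpha$. So $\widehat f_{\mathcal K}$ is an isomorphism on $H_*(-;R)$ if and only if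
$$\widetilde H_p(\mathcal K_J;R)=0\quad\text{for all }\emptyset\ne J\subset[m]\text{ and all }p\ge1. \tag{9}$$

**(c)$\Rightarrow$(a).** Let $\mathcal K$ be flag with $\mathcal K^1$ chordal. We show by induction on $|J|$ that all components of all $\mathcal K_J$ are contractible. Each $\mathcal K_J$ is again flag with chordal 1-skeleton. By a theorem of Dirac (1961), a nonempty chordal graph has a vertex $v$ whose neighbourhood $N(v)$ is a clique; a proof is given below. Apply this to the 1-skeleton of $\mathcal K_J$. The vertices of $N(v)\cup\{v\}$ are pairwise adjacent, so by flagness $N(v)\cup\{v\}$ is a simplex. Every simplex containing $v$ lies in it. So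
$$\mathcal K_J=\mathcal K_{J\setminus v}\cup\Delta^{N(v)\cup v},\qquad\mathcal K_{J\setminus v}\cap\Delta^{N(v)\cup v}=\Delta^{N(v)} .$$
If $N(v)\neq\emptyset$, then $\Delta^{N(v)}$ and $\Delta^{N(v)\cup v}$ are simplices, the larger one deformation retracts to the smaller, and $\mathcal K_J\simeq\mathcal K_{J\setminus v}$. If $N(v)=\emptyset$, then $\mathcal K_J=\mathcal K_{J\setminus v}\sqcup\{v\}$. In both cases the claim for $J\setminus v$ gives it for $J$. So (9) holds with $R=\mathbb Z$, $\widehat f_{\mathcal K}$ is an integral homology isomorphism, and by Section 4 it is a homotopy equivalence.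

**(a)$\Rightarrow$(b).** A homotopy equivalence is an isomorphism on $H_*(-;\mathbb Z)$.

**(b)$\Rightarrow$(c).** Let (9) hold for some $R\ne0$. Suppose that $\mathcal K$ is not flag. Choose a minimal set $J$ of pairwise adjacent vertices with $J\notin\mathcal K$. Vertices and edges are simplices, so $|J|\ge3$. Every proper subset of $J$ consists of pairwise adjacent vertices, so it lies in $\mathcal K$ by minimality. Hence $\mathcal K_J=\partial\Delta^J$ and $\widetilde H_{|J|-2}(\mathcal K_J;R)=R\ne0$ with $|J|-2\ge1$, contradicting (9). Suppose instead that $\mathcal K$ is flag but $\mathcal K^1$ has an induced cycle on a set $J$ with $|J|\ge4$. This cycle has no three pairwise adjacent vertices, so $\mathcal K_J$ is the cycle itself and $\widetilde H_1(\mathcal K_J;R)=R\neq0$, again contradicting (9). $\square$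

**Proof of the fact on chordal graphs.** In a complete graph every vertex will do. We show by induction on the number of vertices that a chordal graph $G$ that is not complete has two nonadjacent vertices with clique neighbourhoods. Let $a,b$ be nonadjacent, let $S$ be a minimal (possibly empty) set of vertices separating $a$ from $b$, and let $A,B'$ be the components of $G-S$ containing $a$ and $b$. By minimality each $s\in S$ has neighbours in both $A$ and $B'$. For distinct $s,t\in S$ take a shortest path from $s$ to $t$ among those with nonempty interior contained in $A$, and likewise in $B'$. Together they form a cycle of length $\ge4$. There are no edges between $A$ and $B'$, and the paths are shortest, so the only possible chord is $st$. As $G$ is chordal, $st$ is an edge. So $S$ is a clique. The induced graph on $A\cup S$ is chordal and smaller than $G$. If it is complete, take any vertex of $A$. Otherwise it has two nonadjacent vertices with clique neighbourhoods, and one of them is not in the clique $S$. Either way some vertex of $A$ has a clique neighbourhood in $A\cup S$, hence in $G$, since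 all its neighbours lie in $A\cup S$. The same holds for $B'$, and the two vertices found are nonadjacent. $\square$

## 9. Choices of brackets and trees on $\pi_0(\mathcal K_\alpha)$

**Proof of Theorem B.** The lift exists by Section 4, since $i_k\ne j$ for every chosen product.

**Step 1: reduction to linear algebra.** By Proposition 3 a product with innermost pair $(i_k,j)$ has Hurewicz image $\pm([j]-[i_k])$. In $\widetilde H_0(\mathcal K_\alpha)=\ker(\mathbb Z^{\pi_0(\mathcal K_\alpha)}\to\mathbb Z)$ this is $\pm$ the difference of the end points of the corresponding edge of $\Gamma_\alpha$. A loop gives $0$. The homology of the wedge is the sum over $\alpha$ of free groups on the edges of $\Gamma_\alpha$, in degree $N_\alpha+1$, and the strand $\alpha$ is sent into $\widetilde H_0(\mathcal K_\alpha)$. So by Theorem A(1) and Section 4 the lift is a homotopy equivalence if and only if two conditions hold: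

1. $\widetilde H_p(\mathcal K_J;\mathbb Z)=0$ for all $p\ge1$ and $J\ne\emptyset$;
2. for each $\alpha\ne0$ the edge differences of $\Gamma_\alpha$ form a $\mathbb Z$-basis of $\ker(\mathbb Z^{\pi_0(\mathcal K_\alpha)}\to\mathbb Z)$.

Condition 1 is (9) with $R=\mathbb Z$. The proof of Theorem A(3) showed that it holds if and only if $\mathcal K$ is flag with $\mathcal K^1$ chordal.

**Step 2: condition 2 says that $\Gamma_\alpha$ is a tree.** The edge differences generate the kernel if and only if $\Gamma_\alpha$ is connected. Indeed, if $\Gamma_\alpha$ is disconnected, every combination of edge differences has coordinate sum $0$ on each component of $\Gamma_\alpha$, and the difference of two vertices in different components does not. If $\Gamma_\alpha$ is connected, telescoping along paths gives every difference of two vertices, and these generate the kernel.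

Now let $\Gamma_\alpha$ be connected. The kernel is free of rank $\rho=|\pi_0(\mathcal K_\alpha)|-1$, so a generating family is a basis if and only if it has exactly $\rho$ members: a basis has $\rho$ members, and a surjection $\mathbb Z^\rho\to\mathbb Z^\rho$ is an isomorphism. A connected multigraph with $\rho+1$ vertices has exactly $\rho$ edges if and only if it is a tree. So condition 2 holds for $\alpha$ if and only if $\Gamma_\alpha$ is a tree.

If $|\operatorname{supp}\alpha|=1$, there is no product with $i_k\ne j$, and $\Gamma_\alpha$ is a single vertex, which is a tree. $\square$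

**Example.** Let $\mathcal K$ be three points and $\alpha=(1,1,1)$, with $d_i=2$. The products of $f_{\mathcal K}$ have $j=1$ and $j=2$: they are $[s_2,[s_3,s_1]]$ and $[s_1,[s_3,s_2]]$, with edges $31$ and $32$, a tree. The family $[s_3,[s_2,s_1]]$, $[s_1,[s_3,s_2]]$ has edges $21$ and $32$, again a tree, and serves equally well in this multidegree. The family $[s_3,[s_2,s_1]]$, $[s_3,[s_1,s_2]]$ has a double edge $12$ and leaves $3$ isolated. It generates only a subgroup of rank $1$ in $\widetilde H_0(\mathcal K_\alpha)\cong\mathbb Z^2$.
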